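# A nondegenerate continuum is never determined by the subcontinua through one of its points

## The arc with a marked end point, and the $\sin(1/x)$-curve

A **continuum** is a nonempty compact connected metric space; it is nondegenerate if it has more than one point. For a continuum $X$, let $C(X)$ be the set of all subcontinua of $X$ (nonempty closed connected subsets) with the Hausdorff metric: two sets are at distance less than $\varepsilon$ exactly when each lies in the open $\varepsilon$-neighborhood of the other. The space $C(X)$ is compact. For $p\in X$ put
$$C(p,X)=\{A\in C(X):\ p\in A\},$$
a closed, hence compact, subspace of $C(X)$.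

Fix a class $\mathcal C$ of continua, $X\in\mathcal C$ and $p\in X$. We say that $(X,p)$ **has unique hyperspace $C(p,X)$ in $\mathcal C$** if, whenever $Y\in\mathcal C$, $q\in Y$ and $C(p,X)$ is homeomorphic to $C(q,Y)$, there is a homeomorphism $h:X\to Y$ with $h(p)=q$. In words, the space $C(p,X)$ remembers the pair $(X,p)$, as long as all competitors come from $\mathcal C$.

A **finite graph** is a continuum that is a union of finitely many arcs, any two of which are disjoint or meet only in one or both of their end points; a **tree** is a finite graph without simple closed curves. It is known that if $X$ is a tree and $p\in X$, then $(X,p)$ has unique hyperspace in the class of trees. The question comes from the paper of Florencio Corona-Vázquez, Russell Aarón Quiñones-Estrella and Javier Sánchez-Martínez, "About the uniqueness of the hyperspaces $C(p,X)$ in some classes of continua", arXiv:1912.03411 (2019): *are there a nondegenerate continuum $X$ and a point $p\in X$ such that $(X,p)$ has unique hyperspace in the class of all continua?* (The one-point continuum has the property trivially.)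

The first guess is surely yes. The result on trees says that $C(p,X)$ carries a lot of information, and we need only one pair $(X,p)$ that is simple enough to be recognized. Let us compute.

*An arc and an interior point.* If $X=[0,1]$ and $0<p<1$, then $C(p,X)=\{[a,b]:0\le a\le p\le b\le1\}$, a 2-cell.

*A circle.* Parametrize the circle by angle, with $p$ at angle $0$. Its subcontinua through $p$ are the arcs $[-a,b]$ with $a,b\ge0$, $a+b\le2\pi$, where all pairs with $a+b=2\pi$ give the whole circle. This is a triangle with one side collapsed to a point, again a 2-cell. So an arc with an interior point is not unique, not even among finite graphs.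

*An arc and an end point.* If $X=[0,1]$ and $p=0$, then $C(p,X)=\{[0,t]:0\le t\le1\}$, an arc. This is the best candidate. Among finite graphs it survives: let $Y$ be a finite graph and $C(q,Y)$ an arc. If some arc $L=[q,b]$ (possibly $L=\{q\}$) could be prolonged at $b$ along two small arcs that meet $L$ and each other only in $b$, then the sets $L\cup[b,x]\cup[b,y]$ with $x,y$ on these two arcs would form a 2-cell in $C(q,Y)$, and an arc contains no 2-cell. So $q$ is an end point of $Y$, and on following $Y$ from $q$ one never meets a branch point. Hence $Y$ is an arc with end point $q$.

Now leave the graphs. Let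
$$W=(\{0\}\times[-1,1])\cup\{(t,\sin(1/t)):0<t\le1\},\qquad r(t)=(t,\sin(1/t)),\qquad q=r(1).$$
Let $K$ be a subcontinuum of $W$ containing $q$. If $K$ misses the bar $\{0\}\times[-1,1]$, then $K=r([s,1])$ for some $s\in(0,1]$. If $K$ meets the bar, its first coordinates fill $[0,1]$; over each $t>0$ there is only the point $r(t)$, so $K\supseteq r((0,1])$, and as $K$ is closed, $K=W$. Thus $s\mapsto r([s,1])$, $0\mapsto W$ is a bijection $[0,1]\to C(q,W)$. It is continuous (as $s\to0$ the sets $r([s,1])$ converge to $W$), so $C(q,W)$ is an arc. But $W$ is not an arc, because it is not locally connected. The best candidate fails.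

The mechanism is that the end point $0$ of $[0,1]$ has been replaced by a bar so tightly wrapped that a continuum coming from outside cannot meet the bar without swallowing it. We shall see that this can be done to every pair $(X,p)$. The hard part is to be sure that the result is different from $(X,p)$.

## Two theorems on $C(p,X)$

**Theorem A.** Let $X$ be a nondegenerate continuum and $p\in X$. For every $S\subseteq\{3,4,5,\dots\}$ there are a continuum $X_S$, a point $q_S\in X_S$ and a homeomorphism $C(q_S,X_S)\cong C(p,X)$, such that for $S\ne S'$ no homeomorphism $X_S\to X_{S'}$ maps $q_S$ to $q_{S'}$. In particular $(X,p)$ does not have unique hyperspace $C(p,X)$ in the class of continua.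

So the answer to the question is no. There is a stronger form. Recall that a continuum is *decomposable* if it is the union of two proper subcontinua, *hereditarily decomposable* if each of its nondegenerate subcontinua is decomposable, and *hereditarily unicoherent* if the intersection of any two of its subcontinua is connected (possibly empty). An arc and every tree have both hereditary properties; a circle is hereditarily decomposable but not hereditarily unicoherent.

**Theorem B.** Let $X$ be a nondegenerate continuum and $p\in X$.

1. There are exactly $\mathfrak c=2^{\aleph_0}$ homeomorphism types of continua $Y$ for which some $q\in Y$ satisfies $C(q,Y)\cong C(p,X)$.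
2. $\mathfrak c$ many of these types are realized by continua $Y$ with $\dim Y\le\dim X$. Moreover, these $Y$ are hereditarily decomposable if $X$ is, and hereditarily unicoherent if $X$ is.

Hence $(X,p)$ has unique hyperspace in the class of continua if and only if $X$ is a point. (If $X$ is a point and $C(q,Y)$ is a singleton, then $\{q\}=Y$, since both are members of $C(q,Y)$.) Also, a nondegenerate tree with a point, although unique in the class of trees, is not unique even in the class of one-dimensional, hereditarily decomposable, hereditarily unicoherent continua: the continua $Y$ of part 2 are then in this class, and at most one of their $\mathfrak c$ types is that of the tree.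

## Terminal subcontinua

**Definition.** A subcontinuum $T$ of a continuum $Z$ is **terminal** in $Z$ if every subcontinuum $K$ of $Z$ that meets $T$ satisfies $K\subseteq T$ or $T\subseteq K$.

Points are terminal, and $Z$ is terminal in itself. The bar of $W$ is terminal: if $K$ meets the bar and is not inside it, the first coordinates of $K$ contain some $[0,\eta]$ with $\eta>0$, so $K\supseteq r((0,\eta])$, whose closure contains the bar. The arc $[0,\frac12]$ is not terminal in $[0,1]$: take $K=[\frac14,1]$. If $T\subseteq G\subseteq Z$ with $G$ a subcontinuum and $T$ terminal in $Z$, then $T$ is terminal in $G$, because there are fewer $K$ to test.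

For $n\ge3$ let $Y_n$ be the union of $n$ arcs $[v,e_1],\dots,[v,e_n]$ that pairwise meet only in $v$, with a fixed metric $d$. An **$n$-od** is a space homeomorphic to $Y_n$. Removing $v$ leaves $n$ components, and removing any other point leaves at most two; so an arc, an $m$-od and an $n$-od with $m\ne n$, $m,n\ge3$, are pairwise non-homeomorphic. All of them are locally connected, and this is the point of the next lemma.

**Lemma 1.** A locally connected continuum $G$ has no proper nondegenerate terminal subcontinuum. Hence if $D,D'$ are nondegenerate, locally connected, terminal subcontinua of a continuum $Z$ and $D\cap D'\ne\emptyset$, then $D=D'$.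

*Proof.* Let $T\subsetneq G$ be a nondegenerate subcontinuum. As $G$ is connected, $T$ is not open, so some $x\in T$ is a boundary point. By local connectedness $x$ has a closed connected neighborhood $V$ with $\operatorname{diam}V<\operatorname{diam}T$. Then $V$ is a continuum that meets $T$ in $x$; $V\not\subseteq T$ since $x$ is a boundary point; and $T\not\subseteq V$ by the diameters. So $T$ is not terminal.

For the second part, terminality of $D$ gives $D'\subseteq D$ or $D\subseteq D'$; say $D\subseteq D'$. Then $D$ is terminal in the locally connected continuum $D'$ and nondegenerate, so it is not proper: $D=D'$. $\square$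

## Blowing up countably many points

This section does to an arbitrary $X$, at countably many points at once, what led from the arc to $W$.

**The construction.** Let $X$ be a nondegenerate continuum with metric $d$, scaled so that $\operatorname{diam}X\le1$, and let $p\in X$. Let $A=\{a_i\}_{i\in I}\subseteq X\setminus\{p\}$ with $I\subseteq\{1,2,\dots\}$ and the $a_i$ distinct. For each $i$ let $G_i$ be an arc or an $n_i$-od with $n_i\ge3$; this is what we want to see in place of $a_i$.

Choose a continuous $g_i:(0,1]\to G_i$ with $g_i((0,\varepsilon])=G_i$ for every $\varepsilon>0$. For instance, let $\gamma:[0,1]\to G_i$ be a closed path onto $G_i$ (run along each arm and back), extend it with period $1$, and put $g_i(t)=\gamma(1/t)$. Set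
$$Z_i=(\{0\}\times G_i)\cup\{(t,g_i(t)):0<t\le1\}\subseteq[0,1]\times G_i .$$
This set is closed in $[0,1]\times G_i$, hence compact. Let $t_i:Z_i\to[0,1]$ be the first coordinate and $r_i(t)=(t,g_i(t))$ for $0<t\le1$. Then:

- $t_i^{-1}(0)=\{0\}\times G_i$, and $t_i^{-1}(t)=\{r_i(t)\}$ for $t>0$;
- $r_i$ is a homeomorphism of $(0,1]$ onto $t_i^{-1}((0,1])$, with inverse $t_i$;
- for all $y\in G_i$ and $\eta>0$ there are $s_k\in(0,\eta]$ with $s_k\to0$ and $r_i(s_k)\to(0,y)$ (take $s_k\le1/k$ with $g_i(s_k)=y$).

Now use the distance to $a_i$ as the parameter on $Z_i$, for all $i$ simultaneously:
$$X^*=\Big\{(x,(z_i)_{i\in I})\in X\times\prod_{i\in I}Z_i:\ t_i(z_i)=d(x,a_i)\text{ for all }i\Big\},\qquad f(x,z)=x .$$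
Write $\rho_i:X^*\to Z_i$ for the projections. As $I$ is countable, the product is compact and metrizable; $X^*$ is closed in it, so it is a compact metric space. (Here countability of $A$ is used.)

**The fibers of $f$.** If $x\notin A$, all $d(x,a_i)$ are positive, so $z_i=r_i(d(x,a_i))$ is forced and $f^{-1}(x)$ is a single point. If $x=a_i$, then $z_j=r_j(d(a_i,a_j))$ is forced for $j\ne i$, while $z_i\in\{0\}\times G_i$ is arbitrary. So $F_{a_i}:=f^{-1}(a_i)$ is mapped homeomorphically onto $\{0\}\times G_i$ by $\rho_i$. Also, for $w\in X^*$,
$$\rho_i(w)\in\{0\}\times G_i\iff f(w)=a_i.\tag{1}$$

**Preimages of continua are continua.** The map $f$ is onto, has connected fibers, and is closed since $X^*$ is compact. Let $L\subseteq X$ be a continuum and suppose $f^{-1}(L)=P\cup Q$ with $P,Q$ disjoint, closed and nonempty. Each fiber over $L$ is connected, so it lies in $P$ or in $Q$. Then $f(P),f(Q)$ are disjoint nonempty closed sets with union $L$, which is impossible. In particular $X^*=f^{-1}(X)$ is a continuum. Let $q$ be the unique point of $f^{-1}(p)$.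

*Example.* For $X=[0,1]$, $p=1$, $A=\{0\}$ and $G$ an arc, $X^*=\{(x,z):t(z)=x\}$ is a copy of $Z$, which is a $\sin(1/x)$-type curve.

The next lemma is the swallowing property that we observed in $W$.

**Lemma 2.** If $K\subseteq X^*$ is a subcontinuum and $f(K)$ is nondegenerate, then $K=f^{-1}(f(K))$.

*Proof.* Let $L=f(K)$. If $x\in L\setminus A$, the fiber over $x$ is one point, so it lies in $K$. Now let $a_i\in L$, and let $w\in F_{a_i}$ with $\rho_i(w)=(0,y)$. We find points of $K$ converging to $w$. The set $\{d(x,a_i):x\in L\}$ is connected, contains $0$ and contains a positive number, so it contains $[0,\eta]$ for some $\eta>0$. Choose $s_k\in(0,\eta]$ with $s_k\to0$ and $r_i(s_k)\to(0,y)$, then $x_k\in L$ with $d(x_k,a_i)=s_k$, then $w_k\in K$ with $f(w_k)=x_k$. We check convergence coordinate by coordinate. First, $x_k\to a_i$. Second, $t_i(\rho_i(w_k))=s_k>0$ forces $\rho_i(w_k)=r_i(s_k)\to(0,y)=\rho_i(w)$. Third, for $j\ne i$ we have $d(x_k,a_j)\to d(a_i,a_j)>0$, so for large $k$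
$$\rho_j(w_k)=r_j(d(x_k,a_j))\to r_j(d(a_i,a_j))=\rho_j(w).$$
So $w_k\to w$, and $w\in K$ since $K$ is closed. $\square$

**Lemma 3.**
(a) $K\mapsto f(K)$ is a homeomorphism $C(q,X^*)\to C(p,X)$.
(b) If $T$ is terminal in $X$, then $f^{-1}(T)$ is terminal in $X^*$. In particular each $F_{a_i}$ is terminal in $X^*$.
(c) If $D$ is terminal in $X^*$, then $f(D)$ is terminal in $X$.

*Proof.* (a) The map is continuous because $f$ is uniformly continuous, and $C(q,X^*)$ is compact; so it is enough to see that it is a bijection. Let $K\in C(q,X^*)$. Then $K=f^{-1}(f(K))$: if $f(K)$ is nondegenerate this is Lemma 2, and otherwise $f(K)=\{p\}$ and $K\subseteq f^{-1}(p)=\{q\}$. So $K$ can be recovered from $f(K)$, and the map is injective. If $L\in C(p,X)$, then $f^{-1}(L)$ is a continuum containing $q$, and $f(f^{-1}(L))=L$. So it is onto. (This is where $p\notin A$ is used.)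

(b) Let $K$ be a subcontinuum meeting $f^{-1}(T)$. Then $f(K)$ meets $T$. If $f(K)\subseteq T$, then $K\subseteq f^{-1}(T)$; this covers the case that $f(K)$ is a point. Otherwise $T\subseteq f(K)$ and $f(K)$ is nondegenerate, so $f^{-1}(T)\subseteq f^{-1}(f(K))=K$ by Lemma 2. The last statement is the case $T=\{a_i\}$.

(c) If a continuum $K\subseteq X$ meets $f(D)$, the continuum $f^{-1}(K)$ meets $D$. So $f^{-1}(K)\subseteq D$ or $D\subseteq f^{-1}(K)$, and applying $f$ gives $K\subseteq f(D)$ or $f(D)\subseteq K$. $\square$

## Planting a single terminal $n$-od

Lemma 3(a) produces many pairs $(X^*,q)$ with the hyperspace of $(X,p)$. What remains is to show that two of them are not homeomorphic. The sensible first attempt is to blow up one point $a\ne p$ to an $n$-od and to point at the new terminal $n$-od $F_a$.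

If $X$ is locally connected, this finishes the matter. By Lemma 1, $X$ has no proper nondegenerate terminal subcontinuum, while $X^*$ has one, namely $F_a$ (proper, since $q\notin F_a$). So $X\not\cong X^*$, and all trees, as well as the circle, are settled.

For general $X$ the attempt breaks down, because $X$ may have terminal $n$-ods of its own. Here is an example in which the blow-up returns *the same pair*. For $n\ge3$ let $Z^{(n)}$ be the space $Z_i$ above with $G_i=Y_n$ and some fixed $g$, and call $r(1)$ its apex. Let $B_1,B_2,\dots$ be a sequence that contains infinitely many intervals and, for each $n\ge3$, infinitely many copies of $Z^{(n)}$; the apex of an interval is one of its end points, and the other is its free end. Scale $B_k$ to diameter at most $2^{-k}$, glue all apexes to one point $p$, and put $d(x,y)=d(x,p)+d(p,y)$ for $x,y$ in different $B_k$. The union $X$ is compact: a sequence in $X$ either returns infinitely often to one $B_k$ or has a subsequence tending to $p$. It is a continuum of diameter at most $1$.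

Let $B_k$ be one of the intervals, $\ell\le\frac12$ its length, $a$ its free end, and blow up $a$ alone to an $n$-od, with the function $g$ of $Z^{(n)}$. On $B_k$ the distance to $a$ runs through $[0,\ell]$, so $f^{-1}(B_k)$ is a copy of $\{z\in Z^{(n)}:t(z)\le\ell\}$. Let $h:[0,\ell]\to[0,1]$ be the identity on $[0,\ell/2]$ and map $[\ell/2,\ell]$ linearly onto $[\ell/2,1]$. Then $(t,g(t))\mapsto(h(t),g(h(t)))$ for $t>0$, together with the identity over $t=0$, is a homeomorphism onto $Z^{(n)}$. Over the other $B_j$ the map $f$ is a homeomorphism. So $X^*$ is again such a wedge of shrinking pieces at $q$, with one interval fewer and one $Z^{(n)}$ more; but there are infinitely many of each. Matching the pieces gives a bijection of the two wedges, continuous because the pieces shrink, and so a homeomorphism $(X^*,q)\cong(X,p)$. No choice of $n$ helps.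

In this example there is a way out. The continuum $X$ has, as one can suspect, few terminal $n$-ods; so *destroy* them, and then plant new ones. To destroy a terminal $n$-od $D$, blow up one of its points to an arc: the arc is then a proper terminal subcontinuum of $f^{-1}(D)$, so by Lemma 1 $f^{-1}(D)$ is not an $n$-od any more. But only countably many points may be blown up, and $X$ may have uncountably many disjoint terminal $n$-ods (an example follows below). So we need a property of terminal $n$-ods that the planted ones have, and that can be destroyed in all of $X$ by countably many blow-ups.

## Isolated terminal $n$-ods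

**Definition.** Let $Z$ be a continuum and $n\ge3$. A terminal $n$-od $D\subseteq Z$ is **isolated** if there is *no* sequence of embeddings $e_k:Y_n\to Z$, with every $e_k(Y_n)$ terminal in $Z$ and $\ne D$, that converges uniformly to an embedding $e$ with $e(Y_n)=D$.

If $h:Z\to Z'$ is a homeomorphism, then $h$ is uniformly continuous, so $e_k\to e$ uniformly implies $h\circ e_k\to h\circ e$ uniformly. Hence homeomorphisms carry isolated terminal $n$-ods to isolated terminal $n$-ods.

Why should the planted $F_{a_i}$ be isolated? A terminal $n$-od near $F_{a_i}$ but disjoint from it is sent by $\rho_i$ into the ray $r_i((0,1])$, which is a line, and an $n$-od cannot be mapped to a line without folding. The next lemma says that the folding has a definite size.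

**Lemma 4.** For $n\ge3$ there is $\varepsilon_n>0$ such that for each continuous $g:Y_n\to\mathbb R$ there are $y,y'\in Y_n$ with $g(y)=g(y')$ and $d(y,y')\ge\varepsilon_n$.

*Proof.* Let $\varepsilon_n=\min_{i\ne j}\operatorname{dist}(e_i,[v,e_j])$, which is positive since $e_i\notin[v,e_j]$. Two of the numbers $g(e_1),g(e_2),g(e_3)$ are both $\ge g(v)$ or both $\le g(v)$. Of these two, let $g(e_i)$ be one that is nearer to $g(v)$ and $g(e_j)$ the other. Then $g(e_i)$ lies between $g(v)$ and $g(e_j)$, so by the intermediate value theorem $g(x)=g(e_i)$ for some $x\in[v,e_j]$, and $d(e_i,x)\ge\varepsilon_n$. $\square$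

For an arc in place of $Y_n$ the lemma is false (the inclusion $[0,1]\to\mathbb R$ is injective). This is why we plant $n$-ods with $n\ge3$, and why arcs are used only to destroy.

**Lemma 5.** In the situation of the blow-up construction, if $G_i$ is an $n$-od with $n\ge3$, then $F_{a_i}$ is an isolated terminal $n$-od of $X^*$, and $q\notin F_{a_i}$.

*Proof.* It is a terminal $n$-od by Lemma 3(b), and $q\notin F_{a_i}$ since $p\ne a_i$. Suppose that $e_k\to e$ uniformly as in the definition, with $e(Y_n)=F_{a_i}$ and $D_k=e_k(Y_n)\ne F_{a_i}$ terminal.

By Lemma 1, $D_k\cap F_{a_i}=\emptyset$. By (1), $\rho_i(D_k)\subseteq t_i^{-1}((0,1])=r_i((0,1])$, so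
$$g_k=r_i^{-1}\circ\rho_i\circ e_k:Y_n\to(0,1]$$
is defined and continuous. By Lemma 4 there are $y_k,y_k'$ with $d(y_k,y_k')\ge\varepsilon_n$ and $g_k(y_k)=g_k(y_k')$, that is, $\rho_ie_k(y_k)=\rho_ie_k(y_k')$. Pass to a subsequence with $y_k\to y$ and $y_k'\to y'$; then $d(y,y')\ge\varepsilon_n$, so $y\ne y'$. Uniform convergence gives $\rho_ie(y)=\rho_ie(y')$. But $e$ is injective with image $F_{a_i}$, and $\rho_i$ is injective on $F_{a_i}$, a contradiction. $\square$

## Blades over a compact totally disconnected set

Now we look at the $n$-ods that $X$ already has. The next example shows two things: there can be uncountably many of them, and destroying just the isolated ones is not enough.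

Fix $n\ge3$, let $Z=Z^{(n)}$, let $Q$ be a nonempty compact metric space whose connected subsets are points, and let $B(Q)$ be $Q\times Z$ with $Q\times\{r(1)\}$ collapsed to one point $p$, the apex. This is a continuum, the union of the *blades* $B_c$ (the images of $\{c\}\times Z$), which pairwise meet only in $p$. Let $T_c\subseteq B_c$ be the image of $\{c\}\times\{0\}\times Y_n$, an $n$-od.

*Each $T_c$ is terminal.* Let $K$ be a subcontinuum meeting $T_c$ in a point $x$, with $K\not\subseteq T_c$. If $K\subseteq B_c$, then the parameter $t$ takes on $K$ all values in some $[0,\eta]$ with $\eta>0$, so $K$ contains the part $0<t\le\eta$ of the ray of $B_c$, and its closure, hence $T_c$. If $K\not\subseteq B_c$, then $p\in K$; for otherwise $K\subseteq Q\times(Z\setminus\{r(1)\})$, and the projection of $K$ to $Q$, being connected, is a point, so $K$ lies in one blade, which must be $B_c$. Now recall the boundary bumping theorem: if $U$ is a nonempty proper open subset of a continuum $K$ and $M$ is a component of $U$, then the closure of $M$ meets $K\setminus U$. Apply it to $U=K\setminus\{p\}$ and the component $M$ of $x$. As before $M$ lies in one blade, namely $B_c$. So the closure of $M$ is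 a subcontinuum of $B_c$ that contains $x$ and $p$, and by the first case it contains $T_c$.

*There are no other nondegenerate locally connected terminal subcontinua.* Let $D$ be one, different from all $T_c$. By Lemma 1 it is disjoint from all $T_c$. Being nondegenerate, it contains a point other than $p$, in some $B_c$. Let $s_0$ be the minimum of $t$ on $D\cap B_c$; then $0<s_0<1$. The arc $K$ of $B_c$ given by $s_0/2\le t\le s_0$ meets $D$ in exactly one point, so neither $K\subseteq D$ nor $D\subseteq K$, contradicting terminality.

Now choose $Q$.

If $Q$ is the Cantor set, $B(Q)$ has uncountably many disjoint terminal $n$-ods. None is isolated: the embeddings $y\mapsto(c_k,(0,y))$ converge uniformly to $y\mapsto(c,(0,y))$ when $c_k\to c$, $c_k\ne c$. We could not destroy all the $T_c$, but need not.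

If $Q=\{0\}\cup\{1/k:k\ge1\}$, then $T_0$ is not isolated, by the same argument with $c_k=1/k$. Each $T_{1/k}$ is isolated, since the other terminal $n$-ods lie in the compact set $\bigcup_{c\ne1/k}T_c$, which is disjoint from $T_{1/k}$. Suppose we destroy the isolated ones, by blowing up one point of each $T_{1/k}$ to an arc. Let $D$ be a terminal $n$-od of $X^*$. It meets no blown-up fiber $F_a$, because by Lemma 1 it would be equal to this arc. So $f$ maps $D$ homeomorphically, and by Lemma 3(c) $f(D)$ is a terminal $n$-od of $B(Q)$ that contains none of the chosen points. Thus $f(D)=T_0$. So $f^{-1}(T_0)$, which is a terminal $n$-od, is the only one in $X^*$, and it is isolated: **by destroying the isolated $n$-ods we have isolated a new one.**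

One could destroy this one too, and repeat. It is better to do all at once: keep only those $n$-ods that have *uncountably many* others in every neighborhood. These survive as non-isolated whatever countable set we blow up, and the others are countable in number. The argument is that of condensation points in a separable metric space.

## Condensed $n$-ods and the continua $X_S$

Let again $X$ be an arbitrary nondegenerate continuum with $\operatorname{diam}X\le1$, and $p\in X$. For $n\ge3$ let $\mathcal D_n$ be the family of terminal $n$-ods $D$ of $X$ with $p\notin D$. By Lemma 1 its members are pairwise disjoint, so *each point of $X$ lies in at most one member of $\mathcal D_n$*.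

**Definition.** $D\in\mathcal D_n$ is **condensed** if there is an embedding $e:Y_n\to X$ with $e(Y_n)=D$ such that for every $\varepsilon>0$ there are uncountably many $D'\in\mathcal D_n$ that are images of embeddings $e':Y_n\to X$ with $\sup_yd(e(y),e'(y))<\varepsilon$. Let $\mathcal R_n$ be the family of non-condensed members of $\mathcal D_n$.

In $B(Q)$ with $p$ the apex, all $T_c$ are condensed if $Q$ is the Cantor set, and none is if $Q$ is countable.

**Lemma 6.** $\mathcal R_n$ is countable.

*Proof.* For each $D\in\mathcal R_n$ choose an embedding $e_D$ of $Y_n$ onto $D$, and let $E$ be the set of all these $e_D$. It lies in the space of continuous maps $Y_n\to X$ with the sup metric, which is separable, so it has a countable base. Clearly $D\mapsto e_D$ is injective. Suppose $\mathcal R_n$, hence $E$, is uncountable. The basic open sets that contain only countably many members of $E$ together contain only countably many. So there is $e_D\in E$ in none of them: every neighborhood of $e_D$ contains uncountably many $e_{D'}\in E$. These belong to uncountably many different $D'\in\mathcal R_n\subseteq\mathcal D_n$. So $D$ is condensed, a contradiction. $\square$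

**Choice of the points.** For every $n\ge3$ and every $D\in\mathcal R_n$ choose a point of $D$, and let $A_0$ be the set of all chosen points. It is countable by Lemma 6, and $p\notin A_0$. The set $X\setminus\{p\}$ is uncountable, because $d(\cdot,p)$ maps $X$ onto a nondegenerate interval. So we can choose distinct points $b_3,b_4,\dots\in X\setminus(A_0\cup\{p\})$.

**The continua $X_S$.** For $S\subseteq\{3,4,\dots\}$ let $A_S=A_0\cup\{b_n:n\in S\}$, and let $X_S$ be the blow-up $X^*$ built from $A_S$, with fiber an arc over each point of $A_0$ and fiber an $n$-od over $b_n$ for $n\in S$. Let $f:X_S\to X$ be the projection and $\{q_S\}=f^{-1}(p)$. By Lemma 3(a),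
$$C(q_S,X_S)\cong C(p,X).\tag{2}$$

**Lemma 7.** Let $n\ge3$.
(i) If $n\in S$, then $X_S$ has an isolated terminal $n$-od not containing $q_S$.
(ii) If $n\notin S$ and $D$ is a terminal $n$-od of $X_S$, then $D\cap f^{-1}(A_S)=\emptyset$, $D=f^{-1}(f(D))$, and $f(D)$ is a terminal $n$-od of $X$. If moreover $q_S\notin D$, then $D$ is not isolated.

*Proof.* (i) This is Lemma 5 applied to $F_{b_n}$.

(ii) **Step 1: $D$ comes from $X$.** Suppose $D$ meets $F_a$ for some $a\in A_S$. Both are nondegenerate, locally connected and terminal (Lemma 3(b)), so $D=F_a$ by Lemma 1. But $F_a$ is an arc or an $m$-od with $m\in S$, so $m\ne n$, and it is not an $n$-od. So $D\cap f^{-1}(A_S)=\emptyset$. Fibers over points outside $A_S$ are singletons, so $D=f^{-1}(f(D))$ and $f|_D$ is injective, hence a homeomorphism of the compact set $D$ onto $f(D)$. By Lemma 3(c), $f(D)$ is terminal in $X$.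

From now on let $q_S\notin D$.

**Step 2: $f(D)$ is condensed.** As $f^{-1}(p)=\{q_S\}$, we have $p\notin f(D)$, so $f(D)\in\mathcal D_n$. Every member of $\mathcal R_n$ meets $A_0$, but $f(D)\cap A_0=\emptyset$. So $f(D)\notin\mathcal R_n$.

**Step 3: find $n$-ods near $f(D)$ that the blow-up does not touch.** Let $e$ be an embedding onto $f(D)$ as in the definition of condensed. For each $k$ there are uncountably many $D'\in\mathcal D_n$ that are images of embeddings $1/k$-close to $e$. Each point lies in at most one member of $\mathcal D_n$, so only countably many members meet the countable set $A_S$. So there are $D_k\in\mathcal D_n$ with $D_k\ne f(D)$ and $D_k\cap A_S=\emptyset$, and embeddings $e_k$ of $Y_n$ onto $D_k$, such that $e_k\to e$ uniformly.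

**Step 4: lift them to $X_S$.** The map $f$ is one-to-one over $X\setminus A_S$, so it restricts to homeomorphisms $f^{-1}(D_k)\to D_k$ and $D\to f(D)$ (continuous bijections of compact sets). Let $\hat e_k,\hat e:Y_n\to X_S$ be the lifts of $e_k,e$ obtained with the inverses. They are embeddings with images $f^{-1}(D_k)$ and $D$. The sets $f^{-1}(D_k)$ are terminal by Lemma 3(b), and they differ from $D$ since $D_k\ne f(D)$.

**Step 5: the lifts converge uniformly.** If not, then after passing to a subsequence there are $y_k\to y$ such that $\hat e_k(y_k)\to w$ for some $w\in X_S$, and the distances from $\hat e_k(y_k)$ to $\hat e(y_k)$ are bounded below by a positive number. Now $f(w)=\lim f(\hat e_k(y_k))=\lim e_k(y_k)=e(y)$. This point lies in $f(D)$, so outside $A_S$, and the fiber over it is the single point $\hat e(y)$. So $w=\hat e(y)=\lim\hat e(y_k)$, and the distances tend to $0$, a contradiction.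

So $\hat e_k\to\hat e$ is a sequence as forbidden in the definition, and $D$ is not isolated. $\square$

## Proof of Theorem A

By Lemma 7, for every $S$ and every $n\ge3$,
$$X_S\text{ contains an isolated terminal }n\text{-od that misses }q_S\iff n\in S.\tag{3}$$
The left-hand side is preserved by homeomorphisms of pairs. So for $S\ne S'$ no homeomorphism $X_S\to X_{S'}$ maps $q_S$ to $q_{S'}$. With (2) this is the first part of the theorem. If $(X,p)$ had unique hyperspace in the class of continua, all pairs $(X_S,q_S)$ would be homeomorphic to $(X,p)$ by (2), hence to each other, a contradiction. $\blacksquare$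

Note that the proof never decides which of the $X_S$ differ from $X$; two that differ from each other are enough.

## Counting homeomorphism types

We prove Theorem B(1). The task is to remove the point $q_S$ from (3), so that the continua, not only the pairs, are distinguished. What can disturb is a terminal $n$-od through $q_S$, and this affects only one $n$.

By Lemma 1, two terminal subcontinua of $X$ that contain $p$ and are an $m$-od and an $m'$-od with $m,m'\ge3$ coincide. So there is at most one subcontinuum of $X$ that contains $p$, is terminal, and is an $m$-od for some $m\ge3$. If it exists, let $n_0$ be this $m$; otherwise let $n_0=0$. Put $N=\{3,4,\dots\}\setminus\{n_0\}$. We claim that for $S\subseteq N$ and $n\in N$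
$$X_S\text{ contains an isolated terminal }n\text{-od}\iff n\in S.\tag{4}$$
If $n\in S$, use Lemma 7(i). Conversely let $n\notin S$, and let $D$ be a terminal $n$-od of $X_S$. If $q_S\in D$, then by the first part of Lemma 7(ii) $f(D)$ is a terminal $n$-od of $X$ containing $p$, so $n=n_0$, which is excluded. So $q_S\notin D$, and $D$ is not isolated by the second part of Lemma 7(ii).

By (4), $S$ can be read off from the topology of $X_S$. As $N$ is infinite, the $X_S$ with $S\subseteq N$ are $\mathfrak c$ pairwise non-homeomorphic continua, and they satisfy (2). On the other hand, every continuum embeds in the Hilbert cube, which has $\mathfrak c$ closed subsets, so there are at most $\mathfrak c$ homeomorphism types of continua. The number is exactly $\mathfrak c$. $\blacksquare$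

## Dimension, decomposability and unicoherence of $X_S$

We prove Theorem B(2), with the continua $Y=X_S$, $S\subseteq N$, of the last section.

**Step 1: $\dim X_S\le\dim X$.** We use two textbook facts. The countable closed sum theorem says that a separable metric space that is a countable union of closed subsets of dimension at most $m$ has dimension at most $m$. And a compact metric space has dimension at most $m$ if and only if it has, for each $\varepsilon>0$, a finite open cover by sets of diameter less than $\varepsilon$ such that every point lies in at most $m+1$ members.

As $X$ is connected and nondegenerate, $\dim X\ge1$. We may assume that $\dim X=m<\infty$. Enumerate $A_S$ as $a_1,a_2,\dots$, and let $X^{(l)}$ be the blow-up of only the first $l$ points (or of all points, if there are fewer than $l$), with the same $G_i,g_i$. It is the union of finitely many closed fibers, of dimension $1\le m$, and of the complement of these fibers. The complement is open, and the projection to $X$ maps it homeomorphically onto $X$ minus finitely many points (a closed map, restricted to a full preimage over which it is one-to-one). So it is a countable union of compact sets that are homeomorphic to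 compact subsets of $X$ and have dimension at most $m$. By the sum theorem, $\dim X^{(l)}\le m$.

If $A_S$ is finite, then $X_S=X^{(l)}$ for $l=|A_S|$, and we are done. Let $A_S$ be infinite. Scale the metric $d_i$ of each $Z_i$ to diameter at most $1$, and use on $X_S$ the metric
$$d(x,x')+\sum_i2^{-i}d_i(z_i,z_i').$$
Dropping all coordinates $z_i$ with $i>l$ gives a continuous map $\pi_l:X_S\to X^{(l)}$. Two points in the same fiber of $\pi_l$ differ only in coordinates with $i>l$, so the fiber has diameter at most $2^{-l}$. Given $\varepsilon>0$, choose $l$ with $2^{-l}<\varepsilon/3$. For $u\in X^{(l)}$ the open $\varepsilon/4$-neighborhood of $\pi_l^{-1}(u)$ has diameter less than $\varepsilon$, and as $\pi_l$ is closed, it contains $\pi_l^{-1}(U_u)$ for some open neighborhood $U_u$ of $u$. (If $\pi_l^{-1}(u)$ is empty, take $U_u$ with empty preimage.) Since $\dim X^{(l)}\le m$, the cover $\{U_u\}$ of $X^{(l)}$ has a finite open refinement in which every point lies in at most $m+1$ members. (By compactness $\{U_u\}$ has a Lebesgue number; use a cover by smaller sets.) The preimages of its members form a finite open cover of $X_S$ by sets of diameter less than $\varepsilon$, and every point lies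 in at most $m+1$ of them. So $\dim X_S\le m$.

**Step 2: hereditary decomposability.** Let $X$ be hereditarily decomposable and $K$ a nondegenerate subcontinuum of $X_S$. If $f(K)$ is a point, then $K$ lies in a fiber that is an arc or an $n$-od; so $K$ is itself an arc or an $m$-od, and decomposable. Otherwise $L=f(K)$ is nondegenerate, and $K=f^{-1}(L)$ by Lemma 2. Write $L=L_1\cup L_2$ with proper subcontinua $L_1,L_2$. Then $K=f^{-1}(L_1)\cup f^{-1}(L_2)$; both sets are continua, and they are proper in $K$ because $f$ is onto.

**Step 3: hereditary unicoherence.** Let $X$ be hereditarily unicoherent, and let $K_1,K_2\subseteq X_S$ be subcontinua that meet. Put $L_j=f(K_j)$; then $L_1\cap L_2\ne\emptyset$.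

- If $L_1$ and $L_2$ are nondegenerate, then by Lemma 2 $K_1\cap K_2=f^{-1}(L_1)\cap f^{-1}(L_2)=f^{-1}(L_1\cap L_2)$. Here $L_1\cap L_2$ is a continuum, so its preimage is connected.
- If exactly one of them is degenerate, say $L_1$, then $L_1\subseteq L_2$, so $K_1\subseteq f^{-1}(L_1)\subseteq f^{-1}(L_2)=K_2$ by Lemma 2, and $K_1\cap K_2=K_1$ is connected.
- If both are degenerate, then $L_1=L_2$, and $K_1,K_2$ lie in the same fiber. It is a point, an arc or an $n$-od, and in each of these the intersection of two subcontinua is connected.

So the $\mathfrak c$ pairwise non-homeomorphic continua $X_S$, $S\subseteq N$, have all the properties stated in Theorem B(2). $\blacksquare$
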